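\title{Periodic points, isotropy groups, and residual finite-dimensionality of groupoid $C^*$-algebras}

\begin{abstract}
Let $\mathcal G$ be an amenable \'etale groupoid with compact unit space. We consider the conjecture that $C^*_r(\mathcal G)$ is residually finite-dimensional (RFD) exactly when the periodic points with maximally almost periodic (MAP) isotropy group are dense. This condition is sufficient, but it is not necessary: we construct an amenable bundle of groups over a Cantor set whose $C^*$-algebra is RFD although no isotropy group is MAP, and also an effective groupoid with the same defect. We then give a necessary and sufficient condition for $C^*_r(\mathcal G)$ to be RFD in terms of the interior of the isotropy, and deduce that the conjecture holds for transformation groupoids and for groupoids whose isolated units are dense.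
\end{abstract}

\section{Introduction}\label{sec:intro}

A $C^*$-algebra is \emph{residually finite-dimensional} (RFD) if its finite-dimensional representations separate its points, that is, if the intersection of their kernels is zero. A group is \emph{maximally almost periodic} (MAP) if its finite-dimensional unitary representations separate its points, that is, if for every $g\ne e$ there is such a representation $\pi$ with $\pi(g)\neq 1$. This paper is about the RFD property for $C^*$-algebras of groupoids.

All topological groupoids are locally compact, Hausdorff, second-countable and \'etale; Section~\ref{sec:background} recalls what we need about them. Let $\mathcal G$ be a groupoid with unit space $X=\mathcal G^{(0)}$, source map $s$ and range map $r$. For $x,y\in X$ put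
\[
\mathcal G_x^y=\{\gamma\in\mathcal G : s(\gamma)=x,\ r(\gamma)=y\}.
\]
The group $\Gamma_x=\mathcal G_x^x$ is the \emph{isotropy group} at $x$. The relation ``$\mathcal G_x^y\neq\emptyset$'' is an equivalence relation on $X$ and its classes are the \emph{orbits}. A point is \emph{periodic} if its orbit is finite, and $P\subseteq X$ denotes the set of periodic points.

Two extreme cases show what can prevent $C^*_r(\mathcal G)$ from being RFD. If $X$ is one point, then $\mathcal G$ is a countable group $\Gamma$. When $C^*_r(\Gamma)$ is RFD, the unitaries of two different group elements are separated by a finite-dimensional representation, so $\Gamma$ is MAP; for amenable $\Gamma$ the converse holds (Lemma~\ref{lem:map-rfd}). At the other extreme, let $S$ be a countable discrete set and $\mathcal G=S\times S$ with $r(w,z)=w$, $s(w,z)=z$. All isotropy groups are trivial, $S$ is the only orbit, and $C^*_r(\mathcal G)$ is the algebra of compact operators on $\ell^2(S)$. For finite $S$ this is a matrix algebra. For infinite $S$ the diagonal matrix units are infinitely many orthogonal, mutually equivalent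 projections, so every finite-dimensional representation is zero.

In general both phenomena occur. We shall see in Proposition~\ref{prop:fd} that every finite-dimensional representation of $C^*_r(\mathcal G)$ is built from finite orbits $O$ and finite-dimensional unitary representations of the isotropy groups $\Gamma_y$, $y\in O$. One therefore expects the RFD property when there are enough periodic points and their isotropy groups have enough finite-dimensional representations. This is made precise in the following conjecture, posed in the paper of Shulman and Skalski \cite{SS}.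

\begin{quote}
\textbf{Conjecture.} Let $\mathcal G$ be an amenable \'etale groupoid with compact unit space $X$. Then the following conditions are equivalent:
\begin{itemize}
\item[(i)] $X$ has a dense subset $Y$ such that every point of $Y$ is periodic and has MAP isotropy group;
\item[(ii)] $C^*_r(\mathcal G)$ is RFD.
\end{itemize}
\end{quote}

The implication (i)$\Rightarrow$(ii) is true (Corollary~\ref{cor:suff}). The converse is false.

\begin{theorem}\label{thm:bundle}
There is an amenable \'etale groupoid $\mathcal G$ whose unit space $X$ is a Cantor set, such that $C^*_r(\mathcal G)$ is RFD, all orbits are singletons, and no $x\in X$ has MAP isotropy group. Hence \textup{(ii)} holds and \textup{(i)} fails, and the conjecture is false.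
\end{theorem}

Condition (i) asks that at densely many points the finite-dimensional representations detect the \emph{whole} isotropy group. But elements of $C^*_r(\mathcal G)$ vary continuously over $X$, so nearby points can share the work: each point may miss a part of its isotropy group, provided that its neighbors miss different parts. Section~\ref{sec:mechanism} shows this in a commutative model, and Section~\ref{sec:bundle} proves Theorem~\ref{thm:bundle}.

The groupoid of Theorem~\ref{thm:bundle} consists of isotropy only. The conjecture also fails in the opposite situation. Call $\mathcal G$ \emph{effective} if the interior of $\{\gamma: r(\gamma)=s(\gamma)\}$ is $X$.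

\begin{theorem}\label{thm:effective}
There is an amenable, effective \'etale groupoid $\mathcal H$ with compact unit space such that periodic points are dense, $C^*_r(\mathcal H)$ is RFD, and no periodic point has MAP isotropy group.
\end{theorem}

The correct criterion is Theorem~\ref{thm:criterion}. It replaces each $\Gamma_y$ by its largest MAP quotient, keeps only the part of $\Gamma_y$ that lies in the interior of the isotropy, and asks that the resulting quotient maps be faithful \emph{jointly}, as $y$ runs through $P$. Section~\ref{sec:positive} derives from it the implication (i)$\Rightarrow$(ii) and two classes of groupoids for which the conjecture holds. Theorem~\ref{thm:effective} is proved in Section~\ref{sec:effective}.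

\section{\'Etale groupoids and their $C^*$-algebras}\label{sec:background}

\subsection*{Bisections}
The groupoid $\mathcal G$ is \emph{\'etale} if $r$, and hence $s$, is a local homeomorphism. An \emph{open bisection} is an open set $U\subseteq\mathcal G$ on which both $r$ and $s$ are injective; then $r|_U$ and $s|_U$ are homeomorphisms onto open subsets of $X$. We use the following standard facts. The unit space $X$ is open and closed in $\mathcal G$. Open bisections form a base of the topology. The product $\{\alpha\beta:\alpha\in U,\ \beta\in U',\ s(\alpha)=r(\beta)\}$ of two open sets is open. The fibers $s^{-1}(x)$ and $r^{-1}(x)$ are closed, discrete and countable, so they meet each compact set in a finite set, and each $\Gamma_x$ is a countable discrete group. By a partition of unity, every $f\in C_c(\mathcal G)$ is a finite sum $\sum_i\phi_if$ of pointwise products, each supported in an open bisection.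

\subsection*{The convolution algebra}
The space $C_c(\mathcal G)$ is a $*$-algebra under
\[
(f*f')(\gamma)=\sum_{\alpha\beta=\gamma}f(\alpha)f'(\beta),\qquad f^*(\gamma)=\overline{f(\gamma^{-1})};
\]
we mostly write $ff'$ for $f*f'$. Since $X$ is open and closed, $C_c(X)$ with pointwise operations is a $*$-subalgebra, and for $k,k'\in C_c(X)$
\begin{equation}\label{eq:kfk}
(kfk')(\gamma)=k(r(\gamma))\,f(\gamma)\,k'(s(\gamma)).
\end{equation}
If $f$ is supported in an open bisection $U$, a nonzero term $\overline{f(\alpha^{-1})}f(\beta)$ of $f^*f$ has $\alpha^{-1},\beta\in U$ and $r(\alpha^{-1})=r(\beta)$, so $\alpha^{-1}=\beta$. Hence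
\begin{equation}\label{eq:bisection}
f^*f\in C_c(X),\qquad (f^*f)(y)=\sum_{s(\gamma)=y}|f(\gamma)|^2 .
\end{equation}

\subsection*{Norms}
The $I$-norm is
\[
\|f\|_I=\max\Big\{\sup_x\sum_{s(\gamma)=x}|f(\gamma)|,\ \sup_x\sum_{r(\gamma)=x}|f(\gamma)|\Big\}.
\]
For $x\in X$ the regular representation $\lambda_x$ acts on $\ell^2(s^{-1}(x))$ by $\lambda_x(f)\delta_\eta=\sum_{s(\gamma)=r(\eta)}f(\gamma)\delta_{\gamma\eta}$, and $\|\lambda_x(f)\|\le\|f\|_I$. The \emph{reduced} algebra $C^*_r(\mathcal G)$ is the completion of $C_c(\mathcal G)$ in the norm $\|f\|=\sup_x\|\lambda_x(f)\|$. The \emph{full} algebra $C^*(\mathcal G)$ is the completion in the norm $\sup_\rho\|\rho(f)\|$, taken over all $*$-representations $\rho$ of $C_c(\mathcal G)$ with $\|\rho(\cdot)\|\le\|\cdot\|_I$. For a group $Q$ we write $u(g)$, $g\in Q$, for the canonical unitaries of $C^*(Q)$; the \emph{canonical trace} is the state with $\tau(u(e))=1$ and $\tau(u(g))=0$ for $g\neq e$.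

\subsection*{Amenability}
The groupoid $\mathcal G$ is (topologically) \emph{amenable} if there are functions $0\le h_n\in C_c(\mathcal G)$ such that
\[
\sum_{r(\eta)=x}h_n(\eta)\to1,\qquad \sum_{r(\eta)=r(\gamma)}\big|h_n(\gamma^{-1}\eta)-h_n(\eta)\big|\to0
\]
uniformly for $x$ in compact subsets of $X$ and $\gamma$ in compact subsets of $\mathcal G$. For a countable group this is the existence of finitely supported, approximately invariant probability measures, which is the usual amenability. We take three facts for granted.
\begin{itemize}
\item[(F1)] Restriction $C_c(\mathcal G)\to C_c(X)$ extends to a contractive conditional expectation $E:C^*_r(\mathcal G)\to C_0(X)$, which is faithful: $E(a^*a)=0$ implies $a=0$ (Renault).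
\item[(F2)] If $\mathcal G$ is amenable, then $C^*(\mathcal G)=C^*_r(\mathcal G)$ (Renault; Anantharaman-Delaroche--Renault; Brown--Ozawa, Cor.~5.6.17).
\item[(F3)] For a countable amenable group $Q$ we have $C^*(Q)=C^*_r(Q)$, and the canonical trace is faithful. Subgroups and quotients of amenable groups are amenable.
\end{itemize}

\begin{lemma}\label{lem:iso-amenable}
If $\mathcal G$ is amenable, then every isotropy group $\Gamma_y$ is amenable.
\end{lemma}

\begin{proof}
For each $z$ in the orbit of $y$ fix $d_z\in\mathcal G_z^y$, and define $\phi:r^{-1}(y)\to\Gamma_y$ by $\phi(\eta)=\eta\, d_{s(\eta)}^{-1}$. Then $\phi(g\eta)=g\phi(\eta)$ for $g\in\Gamma_y$. Put $m_n(t)=\sum_{\phi(\eta)=t}h_n(\eta)$. Each $m_n\ge0$ is finitely supported, $\sum_t m_n(t)\to1$, and $\sum_t|m_n(g^{-1}t)-m_n(t)|\le\sum_{r(\eta)=y}|h_n(g^{-1}\eta)-h_n(\eta)|\to0$.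
\end{proof}

\begin{lemma}\label{lem:union}
Let $X$ be compact and let $\mathcal G=\bigcup_L\mathcal G_L$ be the union of an increasing sequence of compact open subgroupoids containing $X$. Then $\mathcal G$ is amenable.
\end{lemma}

\begin{proof}
The function $n_L(x)=|\mathcal G_L\cap r^{-1}(x)|\ge1$ is continuous: write $1_{\mathcal G_L}=\sum_i\phi_i$ with $\phi_i\in C_c(U_i)$ for open bisections $U_i$; then $n_L$ is the sum of the functions $\phi_i\circ(r|_{U_i})^{-1}\in C_c(r(U_i))$. Put $h_L=1_{\mathcal G_L}/(n_L\circ r)$. Then $\sum_{r(\eta)=x}h_L(\eta)=1$. For $\gamma\in\mathcal G_L$, left multiplication by $\gamma^{-1}$ is a bijection $r^{-1}(r(\gamma))\to r^{-1}(s(\gamma))$ that preserves membership in $\mathcal G_L$, so $h_L(\gamma^{-1}\eta)=h_L(\eta)$. Every compact subset of $\mathcal G$ lies in $\mathcal G_L$ for all large $L$.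
\end{proof}

\begin{lemma}\label{lem:open}
Let $\mathcal K\subseteq\mathcal G$ be an open subgroupoid containing $X$. The inclusion $C_c(\mathcal K)\subseteq C_c(\mathcal G)$ is isometric for the reduced norms, so the closure of $C_c(\mathcal K)$ in $C^*_r(\mathcal G)$ is $C^*_r(\mathcal K)$. In particular $C^*_r(Q')\subseteq C^*_r(Q)$ for a subgroup $Q'$ of a countable group $Q$.
\end{lemma}

\begin{proof}
Write $\mathcal K_z=\mathcal K\cap s^{-1}(z)$. The sets $\mathcal K_{r(\eta)}\eta$, $\eta\in s^{-1}(x)$, are the classes of the equivalence relation ``$\eta'\eta^{-1}\in\mathcal K$'' on $s^{-1}(x)$. For $f\in C_c(\mathcal K)$ the space $\ell^2(\mathcal K_{r(\eta)}\eta)$ is invariant under $\lambda_x(f)$, and $\delta_\alpha\mapsto\delta_{\alpha\eta}$ identifies the restriction with the regular representation of $\mathcal K$ at $r(\eta)$. So $\lambda_x|_{C_c(\mathcal K)}$ is a direct sum of regular representations of $\mathcal K$, and the one at $x$ occurs (take $\eta=x$).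
\end{proof}

\section{The mechanism}\label{sec:mechanism}

\subsection{A commutative model}\label{sub:model}
Let $F=\{0,z_1,z_2,z_3\}$ be the Klein four-group, written additively. Its characters are
\[
\begin{array}{c|rrr}
 & z_1 & z_2 & z_3\\ \hline
\chi_0 & 1&1&1\\
\chi_1 & 1&-1&-1\\
\chi_2 & -1&1&-1\\
\chi_3 & -1&-1&1
\end{array}
\]
and the point is that \emph{every character is trivial on some $z_i$}. Let $X$ be a compact metrizable space that is partitioned into three dense sets $D_1,D_2,D_3$, and let $\mathcal G_0=X\times F$ be the trivial bundle of groups. The Fourier transform $\hat f(x,\chi)=\sum_cf(x,c)\chi(c)$ identifies $C^*_r(\mathcal G_0)$ with $C(X\times\widehat F)$, whose irreducible representations are the evaluations at the points $(x,\chi)$.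

Suppose now that over a point $y\in D_i$ we are only allowed to use the characters that are trivial on $z_i$, namely $\chi_0$ and $\chi_i$. Over a single point the allowed characters do not separate $F$. But the allowed set $\bigcup_i D_i\times\{\chi_0,\chi_i\}$ is dense in $X\times\widehat F$, because each $D_i$ is dense and each character occurs. So the allowed evaluations separate $C^*_r(\mathcal G_0)$.

No smaller choice works. If $F$ is replaced by $\{0,z\}$ and only characters trivial on $z$ are allowed, the sign character is never seen. If only $z_1$ and $z_2$ are used, $\chi_3$ is never seen.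

It remains to enforce the rule. We need groups $\Gamma_y\supseteq F$, depending continuously on $y$, whose finite-dimensional representations are forced to be trivial on $z_i$ but are otherwise plentiful.

\subsection{Groups of Heisenberg type}\label{sub:heis}
The basic block is the group of order $8$ generated by involutions $a,b$ and a central involution $z$ with $ab=zba$. In a representation with $\pi(z)=-1$ the operators $\pi(a)$ and $\pi(b)$ anticommute, so $\pi(b)$ exchanges the two eigenspaces of $\pi(a)$ and the dimension is even. If $k$ commuting blocks share the same $z$, the dimension is divisible by $2^k$, and infinitely many blocks leave no room for a finite-dimensional representation with $\pi(z)=-1$. The next construction lets us choose, block by block, the central element to which the block is attached.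

Let $C$ be a countable abelian group with $c+c=0$ for all $c$, and let $T$ be a countable set. Put $V=\bigoplus_{t\in T}(\mathbb F_2\times\mathbb F_2)$, with elements $v=(p_t,q_t)_{t}$, and for $T'\subseteq T$ let $V_{T'}$ be the set of $v$ supported in $T'$. For any map $\zeta:T\to C$ define the biadditive map
\[
B_\zeta:V\times V\to C,\qquad B_\zeta(v,v')=\sum_{t}p_tq'_t\,\zeta(t),
\]
and let $\Gamma(\zeta)$ be the set $\Lambda=C\times V$ with the product
\[
(c,v)(c',v')=(c+c'+B_\zeta(v,v'),\,v+v').
\]
We identify $c\in C$ with $(c,0)$.

\begin{lemma}\label{lem:heis}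
\begin{itemize}
\item[(a)] $\Gamma(\zeta)$ is a group with identity $(0,0)$ and $(c,v)^{-1}=(c+B_\zeta(v,v),v)$, and $C$ is central. If $C'\le C$, $T'\subseteq T$ and $\zeta(T')\subseteq C'$, then $C'\times V_{T'}$ is a subgroup.
\item[(b)] If $0\ne z\in C$ and $\zeta^{-1}(z)$ is infinite, then $\pi(z)=1$ for every finite-dimensional unitary representation $\pi$ of $\Gamma(\zeta)$. In particular $\Gamma(\zeta)$ is not MAP.
\item[(c)] Let $C_0\le C$ and $T_0\subseteq T$ satisfy $\zeta(t)\in C_0$ for all $t\notin T_0$, and let $\bar\zeta:T_0\to C/C_0$ be the map induced by $\zeta$. Then $\kappa(c,v)=(c+C_0,\,v|_{T_0})$ is a homomorphism of $\Gamma(\zeta)$ onto $\Gamma(\bar\zeta)$. The group $\Gamma(\bar\zeta)$ is finite if $C/C_0$ and $T_0$ are finite.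
\end{itemize}
\end{lemma}

\begin{proof}
(a) Write $B=B_\zeta$. Both bracketings of $(c,v)(c',v')(c'',v'')$ have first coordinate $c+c'+c''+B(v,v')+B(v,v'')+B(v',v'')$. Both products of $(c,v)$ with $(c+B(v,v),v)$ equal $(2c+2B(v,v),2v)=(0,0)$. The group $C$ is central because $B(0,v)=B(v,0)=0$. Finally $B(V_{T'},V_{T'})\subseteq C'$.

(b) Let $a_t=(0,v)$ where the only nonzero coordinate of $v$ is $p_t=1$, and $b_t=(0,v)$ where it is $q_t=1$. On ordered pairs of these vectors $B$ vanishes, except on the pair given by $(a_t,b_t)$, where it equals $\zeta(t)$. Hence $a_t^2=e$, the $a_t$ commute, $a_tb_{t'}=b_{t'}a_t$ for $t\neq t'$, and $a_tb_t=\zeta(t)\,b_ta_t$.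

Let $H^-$ be the $(-1)$-eigenspace of the involution $\pi(z)$. It is invariant because $z$ is central. Take distinct $t_1,\dots,t_k\in\zeta^{-1}(z)$. The commuting involutions $\pi(a_{t_j})$ decompose $H^-$ into joint eigenspaces $H_\epsilon$, $\epsilon\in\{\pm1\}^k$. For $\xi\in H_\epsilon$,
\[
\pi(a_{t_j})\pi(b_{t_j})\xi=\pi(z)\pi(b_{t_j})\pi(a_{t_j})\xi=-\epsilon_j\,\pi(b_{t_j})\xi,\qquad
\pi(a_{t_l})\pi(b_{t_j})\xi=\epsilon_l\,\pi(b_{t_j})\xi\quad(l\ne j).
\]
So $\pi(b_{t_j})$ maps $H_\epsilon$ injectively into $H_{\epsilon'}$, where $\epsilon'$ differs from $\epsilon$ in the $j$-th sign only, and it maps $H_{\epsilon'}$ injectively into $H_\epsilon$. All $H_\epsilon$ therefore have the same dimension, and $2^k$ divides $\dim H^-$. As $k$ is arbitrary, $H^-=0$.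

(c) The terms of $B(v,v')$ with $t\notin T_0$ lie in $C_0$, so $B(v,v')+C_0=B_{\bar\zeta}(v|_{T_0},v'|_{T_0})$.
\end{proof}

By (a), $\Gamma(\zeta)$ is nilpotent of class at most $2$ (the quotient by $C$ is $V$) and locally finite (take $C'$ and $T'$ finite). Part (b) destroys finite-dimensional representations and part (c) supplies them: once we factor out the central elements to which almost all blocks are attached, these blocks can be discarded.

All groups $\Gamma(\zeta)$ live on the same set $\Lambda$, which makes it easy to vary $\zeta$. Suppose that $\zeta_x:T\to C$ depends on a point $x$ of a space $X$, and that $x\mapsto\zeta_x(t)$ is locally constant for each $t$. Since each $v\in V$ has finite support, the formulas above give: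
\begin{equation}\label{eq:locconst}
\text{for fixed } g,h\in\Lambda,\ \text{the product } gh \text{ and the inverse } g^{-1} \text{ in } \Gamma(\zeta_x) \text{ are locally constant in } x.
\end{equation}

\section{Proof of Theorem \ref{thm:bundle}}\label{sec:bundle}

\subsection*{The groupoid}
Take $C=F$, $T=\mathbb N=\{1,2,\dots\}$ and $X=\{1,2,3\}^{\mathbb N}$. For $x\in X$ put $\zeta_x(n)=z_{x_n}$ and $\Gamma_x=\Gamma(\zeta_x)$: the letter $x_n$ tells to which $z_i$ the $n$-th block is attached. Let $\mathcal G=X\times\Lambda$ with $\Lambda=F\times V$ discrete, with $r=s$ the projection to $X$, and with the multiplication of $\Gamma_x$ in the fiber over $x$. The operations are continuous by \eqref{eq:locconst}, and each $X\times\{g\}$ is an open bisection. So $\mathcal G$ is a locally compact, Hausdorff, second-countable \'etale groupoid with unit space the Cantor set $X$, singleton orbits and isotropy groups $\Gamma_x$.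

Let $\Lambda_L=F\times V_{\{1,\dots,L\}}$. It is finite, and a subgroup of every $\Gamma_x$ by Lemma~\ref{lem:heis}(a). The sets $X\times\Lambda_L$ are compact open subgroupoids that increase to $\mathcal G$, so $\mathcal G$ is amenable by Lemma~\ref{lem:union}.

\subsection*{No isotropy group is MAP}
In every $x\in X$ some letter $i$ occurs infinitely often. Then $\zeta_x^{-1}(z_i)$ is infinite, and Lemma~\ref{lem:heis}(b) applies. So (i) fails.

\subsection*{Finite-dimensional subalgebras}
Put $A=C^*_r(\mathcal G)$. Convolution is fiberwise: $(ff')(x,g)=\sum_{hh'=g}f(x,h)f'(x,h')$, with products in $\Gamma_x$. For a word $w\in\{1,2,3\}^L$ let $[w]\subseteq X$ be the cylinder of sequences that start with $w$. The product of $\Gamma_x$ on $\Lambda_L$ depends only on $x_1,\dots,x_L$; let $G_w$ be the finite group so obtained for $x\in[w]$. Let $A_L$ be the span of the functions $1_{[w]\times\{g\}}$ with $w\in\{1,2,3\}^L$ and $g\in\Lambda_L$. Then $1_{[w]\times\{g\}}1_{[w']\times\{g'\}}$ is $1_{[w]\times\{gg'\}}$ if $w=w'$ and $0$ otherwise, and $1_{[w]\times\{g\}}^*=1_{[w]\times\{g^{-1}\}}$, with operations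 in $G_w$. Thus $A_L\cong\bigoplus_w\mathbb C[G_w]$ is a finite-dimensional $*$-subalgebra of $A$, hence a $C^*$-subalgebra; it contains the unit $1_X$, and $A_L\subseteq A_{L+1}$.

The union $A_\infty=\bigcup_LA_L$ is dense in $A$. Indeed, let $f\in C_c(\mathcal G)$ be supported in $X\times\Lambda_{L_0}$ and let $\varepsilon>0$. By uniform continuity there are $L\ge L_0$ and $f'\in A_L$, supported in $X\times\Lambda_{L_0}$, with $\|f-f'\|_\infty\le\varepsilon$, and then $\|f-f'\|\le\|f-f'\|_I\le|\Lambda_{L_0}|\,\varepsilon$. In particular $A$ is a unital AF algebra.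

\subsection*{Finite-dimensional representations}
The eventually constant sequences play the role of the dense sets $D_i$ of the model. Fix $x\in X$, $i\in\{1,2,3\}$ and $M\ge1$, and let
\[
y=(x_1,\dots,x_M,i,i,i,\dots).
\]
Since $\zeta_y(n)=z_i$ for $n>M$, Lemma~\ref{lem:heis}(c) with $C_0=\{0,z_i\}$ and $T_0=\{1,\dots,M\}$ gives a homomorphism $\kappa$ of $\Gamma_y$ onto a finite group $G$, with
\[
\ker\kappa=\{(c,v):c\in\{0,z_i\},\ v|_{\{1,\dots,M\}}=0\}.
\]
Let $\lambda_G$ be the left regular representation of $G$ and put
\[
\sigma_M(f)=\sum_{g\in\Lambda}f(y,g)\,\lambda_G(\kappa(g)),\qquad f\in A_\infty .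
\]
This is evaluation $A_\infty\to\mathbb C[\Gamma_y]$ followed by a group representation, so it is a unital $*$-homomorphism. It is contractive on each $C^*$-algebra $A_L$, so it extends to a representation of $A$ on the finite-dimensional space $\ell^2(G)$. Let $\omega_M(a)=\langle\sigma_M(a)\delta_e,\delta_e\rangle$, a state of $A$.

For $c\in F$ let $u_c=1_{X\times\{c\}}$. Then $u_c^*=u_c$, $u_cu_d=u_{c+d}$, $u_0=1$, and $(u_cf)(x,(d,v))=f(x,(d+c,v))=(fu_c)(x,(d,v))$. So $u_c$ is central in $A$ and $E(u_cf)(x)=f(x,c)$.

\begin{lemma}\label{lem:limit}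
For fixed $x$ and $i$ and every $a\in A$,\quad $\lim_{M\to\infty}\omega_M(a)=E\big((1+u_{z_i})a\big)(x)$.
\end{lemma}

\begin{proof}
Let $f\in A_L$ and $M\ge L$. We have $\omega_M(f)=\sum_{g\in\ker\kappa}f(y,g)$. The function $f$ is supported in $X\times\Lambda_L$, and $\Lambda_L\cap\ker\kappa=\{0,z_i\}$ because $M\ge L$. Also $f(y,g)=f(x,g)$, because $x$ and $y$ agree in the first $L$ letters. Hence $\omega_M(f)=f(x,0)+f(x,z_i)=E((1+u_{z_i})f)(x)$. For $a\in A$ it follows that $|\omega_M(a)-E((1+u_{z_i})a)(x)|\le3\|a-f\|$ whenever $f\in A_L$ and $M\ge L$, and $A_\infty$ is dense.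
\end{proof}

\subsection*{The algebra is RFD}
The limit states of Lemma~\ref{lem:limit} cannot tell $z_i$ from the identity. Adding them over $i$ recovers $E$, and this is where the character table enters. The element $e=\frac14\sum_{c\in F}u_c$ is a central projection, and
\[
\sum_{i=1}^3(1+u_{z_i})=2+4e .
\]
Let $a\in A$ be in the kernel of every finite-dimensional representation. Then $\omega_M(a^*a)=0$ for all $x,i,M$, so Lemma~\ref{lem:limit} gives, for every $x\in X$,
\[
0=\sum_{i=1}^3E\big((1+u_{z_i})a^*a\big)(x)=2\,E(a^*a)(x)+4\,E\big((ae)^*(ae)\big)(x).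
\]
Both terms are nonnegative, so $E(a^*a)=0$, and $a=0$ by (F1). Thus $A$ is RFD, and Theorem~\ref{thm:bundle} is proved. \qed

\begin{remark}\label{rem:two}
Three letters are needed. Over $X=\{1,2\}^{\mathbb N}$ the same construction gives an algebra that is not RFD. By Proposition~\ref{prop:fd} below, every nondegenerate finite-dimensional representation is a direct sum of maps $f\mapsto\sum_gf(y,g)\pi(g)$ with $\pi$ a finite-dimensional representation of $\Gamma_y$. Since $\pi(z_1)=1$ or $\pi(z_2)=1$, such a map kills $(1-u_{z_1})(1-u_{z_2})=1-u_{z_1}-u_{z_2}+u_{z_3}\neq0$. With three letters the corresponding product $(1-u_{z_1})(1-u_{z_2})(1-u_{z_3})$ is zero.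
\end{remark}

\section{A criterion for the RFD property}\label{sec:criterion}

From now on $X$ need not be compact, and $A=C^*_r(\mathcal G)$.

\subsection{Finite-dimensional representations}
We first show that a finite-dimensional representation of $A$ is a representation of the groupoid on a family of spaces over finitely many periodic points. No amenability is needed here.

\begin{proposition}\label{prop:fd}
Let $\rho$ be a nondegenerate representation of $A$ on a finite-dimensional space $H$. There are a finite set $S\subseteq P$ that is a union of orbits, an orthogonal decomposition $H=\bigoplus_{y\in S}H_y$ and unitaries $\rho_\gamma:H_{s(\gamma)}\to H_{r(\gamma)}$ for $\gamma\in s^{-1}(S)$, such that $\rho_{\gamma\eta}=\rho_\gamma\rho_\eta$ and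
\begin{equation}\label{eq:disint}
\rho(f)\xi=\sum_{s(\gamma)=y}f(\gamma)\,\rho_\gamma\xi\qquad(f\in C_c(\mathcal G),\ y\in S,\ \xi\in H_y).
\end{equation}
\end{proposition}

\begin{proof}
The restriction of $\rho$ to $C_0(X)$ is nondegenerate. Indeed, if $\rho(C_0(X))\xi=0$ and $f\in C_c(\mathcal G)$, choose $k\in C_c(X)$ with $k=1$ on $s(\operatorname{supp}f)$; then $f=fk$ by \eqref{eq:kfk}, so $\rho(f)\xi=0$, and $\xi=0$. Simultaneous diagonalization gives a finite set $S\subseteq X$ and $H=\bigoplus_{y\in S}H_y$ with $H_y\ne0$ and $\rho(k)=k(y)$ on $H_y$ for $k\in C_0(X)$.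

Let $y\in S$ and $\xi\in H_y$. If $f$ is supported in an open bisection, \eqref{eq:bisection} gives
\begin{equation}\label{eq:normformula}
\|\rho(f)\xi\|^2=\langle\rho(f^*f)\xi,\xi\rangle=\sum_{s(\gamma)=y}|f(\gamma)|^2\,\|\xi\|^2 .
\end{equation}
Consequently $\rho(f)\xi=0$ for \emph{every} $f\in C_c(\mathcal G)$ that vanishes on $s^{-1}(y)$: write $f=\sum_i\phi_if$ and apply \eqref{eq:normformula} to each term. So $\rho(f)\xi$ depends only on $f|_{s^{-1}(y)}$.

For $\gamma\in s^{-1}(y)$ choose $h_\gamma\in C_c(\mathcal G)$ supported in an open bisection with $h_\gamma(\gamma)=1$. Its restriction to $s^{-1}(y)$ is the indicator of $\gamma$. Put $\rho_\gamma\xi=\rho(h_\gamma)\xi$; we could use any $h\in C_c(\mathcal G)$ with the same restriction. The function $f-\sum_{s(\gamma)=y}f(\gamma)h_\gamma$ (a finite sum) vanishes on $s^{-1}(y)$, which proves \eqref{eq:disint}. By \eqref{eq:normformula}, $\rho_\gamma$ is isometric. By \eqref{eq:kfk} and \eqref{eq:disint}, $\rho(k)\rho_\gamma\xi=\rho(kh_\gamma)\xi=k(r(\gamma))\rho_\gamma\xi$ for $k\in C_c(X)$. Taking $\xi\ne0$ we see that $r(\gamma)\in S$, and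 $\rho_\gamma H_y\subseteq H_{r(\gamma)}$. Hence the finite set $S$ is a union of orbits and $S\subseteq P$.

Let $s(\eta)=y$ and $s(\gamma)=r(\eta)$. For $\beta\in s^{-1}(y)$ we have $(h_\gamma h_\eta)(\beta)=\sum_{s(\beta')=y}h_\gamma(\beta\beta'^{-1})h_\eta(\beta')=h_\gamma(\beta\eta^{-1})$, which is $1$ for $\beta=\gamma\eta$ and $0$ otherwise. So $\rho_\gamma\rho_\eta\xi=\rho(h_\gamma h_\eta)\xi=\rho_{\gamma\eta}\xi$. Choosing $h_y\in C_c(X)$ shows $\rho_y=1$, so $\rho_{\gamma^{-1}}$ is inverse to $\rho_\gamma$, and $\rho_\gamma$ is unitary.
\end{proof}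

\subsection{The maps attached to a periodic point}
On a finite orbit the data of Proposition~\ref{prop:fd} reduce to one representation of one isotropy group. We record this in a universal form. Let $y\in P$ have orbit $O$, choose $c_z\in\mathcal G_y^z$ for $z\in O$ with $c_y=y$, and let $M_O(D)$ denote the $O\times O$ matrices over a $C^*$-algebra $D$. Define
\[
\Phi_y:C_c(\mathcal G)\to M_O(C^*(\Gamma_y)),\qquad \Phi_y(f)_{w,z}=\sum_{\gamma\in\mathcal G_z^w}f(\gamma)\,u(c_w^{-1}\gamma c_z).
\]
The sums are finite. The map $\Phi_y$ is a $*$-homomorphism: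
\[
\big(\Phi_y(f)\Phi_y(f')\big)_{w,z}=\sum_{t\in O}\ \sum_{\alpha\in\mathcal G_t^w,\ \beta\in\mathcal G_z^t}f(\alpha)f'(\beta)\,u(c_w^{-1}\alpha\beta c_z)=\Phi_y(ff')_{w,z},
\]
\[
\Phi_y(f^*)_{w,z}=\sum_{\eta\in\mathcal G_w^z}\overline{f(\eta)}\,u(c_z^{-1}\eta c_w)^*=\big(\Phi_y(f)_{z,w}\big)^* .
\]
It is bounded by the $I$-norm. Represent $C^*(\Gamma_y)$ faithfully and nondegenerately on a Hilbert space $K$; for $\xi,\xi'\in\bigoplus_{O}K$ the Cauchy--Schwarz inequality gives
\[
|\langle\Phi_y(f)\xi,\xi'\rangle|\le\sum_{s(\gamma)\in O}|f(\gamma)|\,\|\xi_{s(\gamma)}\|\,\|\xi'_{r(\gamma)}\|\le\|f\|_I\,\|\xi\|\,\|\xi'\| .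
\]
So $\Phi_y$ extends to $C^*(\mathcal G)$. \emph{Assume from now on that $\mathcal G$ is amenable}; then $\Phi_y$ is defined on $A$ by (F2).

For $y\in X$ let $N_y$ be the intersection of the kernels of all finite-dimensional unitary representations of $\Gamma_y$. It is a normal subgroup, $\Gamma_y$ is MAP if and only if $N_y=\{y\}$, and $\Gamma_y/N_y$ is always MAP, because those representations factor through $\Gamma_y/N_y$ and separate its points. For $y\in P$ let
\[
\bar\Phi_y:A\to M_O(C^*(\Gamma_y/N_y))
\]
be $\Phi_y$ followed by the quotient map. Another choice of the $c_z$ conjugates $\bar\Phi_y$ by a diagonal unitary and does not change its kernel.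

The maps $\bar\Phi_y$ are defined on all of $A$. We want a condition that involves only a bundle of groups. The set $\mathrm{Iso}=\{\gamma:r(\gamma)=s(\gamma)\}$ is closed but need not be open, so it does not give a subalgebra of $C_c(\mathcal G)$; its interior does. Let $\mathcal I=\mathrm{Iso}^\circ$. It contains the open set $X$, it is closed under inversion, which is a homeomorphism, and $\mathcal I\mathcal I$ is an open subset of $\mathrm{Iso}$. So $\mathcal I$ is an open subgroupoid, and $C^*_r(\mathcal I)\subseteq A$ by Lemma~\ref{lem:open}. Put $I_y=\mathcal I\cap\Gamma_y$.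

For $f\in C_c(\mathcal I)$ the matrix $\bar\Phi_y(f)$ is diagonal, so each diagonal entry is a $*$-homomorphism on $C^*_r(\mathcal I)$. The $(y,y)$ entry is $\sum_{\gamma\in I_y}f(\gamma)u(\gamma N_y)$. It lies in the $C^*$-subalgebra generated by the subgroup $I_yN_y/N_y\cong I_y/(I_y\cap N_y)$ of $\Gamma_y/N_y$. These groups are amenable by Lemma~\ref{lem:iso-amenable} and (F3), so by (F3) and Lemma~\ref{lem:open} this subalgebra is $C^*(I_y/(I_y\cap N_y))$. We obtain
\[
\Psi_y:C^*_r(\mathcal I)\to C^*\big(I_y/(I_y\cap N_y)\big),\qquad \Psi_y(f)=\sum_{\gamma\in I_y}f(\gamma)\,u\big(\gamma(I_y\cap N_y)\big).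
\]
For $z\in O$ the map $g\mapsto c_z^{-1}gc_z$ is an isomorphism $\Gamma_z\to\Gamma_y$, so it carries $N_z$ onto $N_y$. The induced isomorphism $C^*(\Gamma_z/N_z)\to C^*(\Gamma_y/N_y)$ sends $\Psi_z(f)$ to $\sum_{\gamma\in I_z}f(\gamma)u(c_z^{-1}\gamma c_zN_y)=\bar\Phi_y(f)_{z,z}$. By continuity this holds on $C^*_r(\mathcal I)$, and therefore
\begin{equation}\label{eq:kerker}
\ker\bar\Phi_y\cap C^*_r(\mathcal I)=\bigcap_{z\in O}\ker\Psi_z .
\end{equation}

\begin{theorem}\label{thm:criterion}
Let $\mathcal G$ be amenable. The intersection of the kernels of all finite-dimensional representations of $A=C^*_r(\mathcal G)$ is $J:=\bigcap_{y\in P}\ker\bar\Phi_y$ (read as $J=A$ if $P=\emptyset$). The following are equivalent: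
\begin{itemize}
\item[(1)] $C^*_r(\mathcal G)$ is RFD;
\item[(2)] $\bigcap_{y\in P}\ker\bar\Phi_y=0$;
\item[(3)] $\bigcap_{y\in P}\ker\big(\Psi_y:C^*_r(\mathcal I)\to C^*(I_y/(I_y\cap N_y))\big)=0$.
\end{itemize}
\end{theorem}

An empty intersection in (3) is read as $C^*_r(\mathcal I)$. The proof needs two more ingredients: the targets of the $\bar\Phi_y$ must be RFD, and an ideal of $A$ must be detected on $C^*_r(\mathcal I)$.

\subsection{The group case}
Separating group elements is weaker than separating elements of the $C^*$-algebra. The gap is closed by tensor powers, whose characters approximate the canonical trace.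

\begin{lemma}\label{lem:map-rfd}
If $Q$ is a countable amenable MAP group, then $C^*(Q)$ is RFD.
\end{lemma}

\begin{proof}
Let $R\subseteq Q\setminus\{e\}$ be finite. A direct sum of representations, one for each $t\in R$, gives a finite-dimensional $\pi$ with $\pi(t)\neq1$ for all $t\in R$. Let $\chi$ be the normalized character of $\pi\oplus1$. The number $\chi(t)$ is the average of the eigenvalues of $(\pi\oplus1)(t)$, which have modulus $1$. If $|\chi(t)|=1$, they all coincide; one of them is $1$, so $\pi(t)=1$. Hence $|\chi|<1$ on $R$, and the normalized character $\chi^k$ of $(\pi\oplus1)^{\otimes k}$ tends to $0$ on $R$.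

Exhaust $Q\setminus\{e\}$ by finite sets $R_1\subseteq R_2\subseteq\cdots$. We obtain tracial states $\tau_n$ of $C^*(Q)$, each the normalized trace of a finite-dimensional representation, with $|\tau_n(u(t))|\le1/n$ for $t\in R_n$. Then $\tau_n\to\tau$ on $\mathbb C[Q]$, hence on $C^*(Q)$, since all these functionals have norm $1$. If $a$ is in the kernel of every finite-dimensional representation, then $\tau(a^*a)=\lim\tau_n(a^*a)=0$, and $a=0$ by (F3).
\end{proof}

\subsection{Ideals and the interior of the isotropy}
The next lemma is also a theorem of Brown--Nagy--Reznikoff--Sims--Williams; we give a direct proof, which does not use amenability. The idea is that at a generic point $x$ the state $a\mapsto E(a)(x)$ is the only extension of its restriction to $C^*_r(\mathcal I)$, so it must agree with an extension that vanishes on the ideal.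

\begin{lemma}\label{lem:ideal}
Let $J$ be a closed two-sided ideal of $A$ with $J\cap C^*_r(\mathcal I)=0$. Then $J=0$.
\end{lemma}

\begin{proof}
\emph{Generic points.} The set $X_0=\{x\in X:\Gamma_x=I_x\}$ is dense. To see this, let $Z=\mathrm{Iso}\setminus\mathcal I$. It is closed, and it has empty interior, because an open subset of $\mathrm{Iso}$ lies in $\mathcal I$. By second countability $\mathcal G$ is covered by countably many compact sets $K_n$, each contained in an open bisection $U_n$. The set $s(K_n\cap Z)$ is compact, hence closed. It has empty interior, because $s|_{U_n}$ is a homeomorphism between open sets. Since $X\setminus X_0=s(Z)=\bigcup_ns(K_n\cap Z)$, the Baire category theorem applies.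

\emph{A state that vanishes on $J$.} Fix $x\in X_0$, put $D=C^*_r(\mathcal I)$, and let $\varphi(a)=E(a)(x)$, a state of $A$ whose restriction to $D$ is a state. The quotient map $\nu:A\to A/J$ is injective on $D$, so it is an isomorphism of $D$ onto a $C^*$-subalgebra of $A/J$. A state of a $C^*$-subalgebra extends to a state of the whole algebra. Extending $\varphi\circ(\nu|_D)^{-1}$ and composing with $\nu$, we get a state $\psi$ of $A$ with $\psi(J)=0$ and $\psi|_D=\varphi|_D$.

\emph{The two states agree.} Let $k\in C_c(X)$ with $0\le k\le1$ and $k(x)=1$. In the unitization, $\psi((1-k)^2)\le\psi(1-k)=1-k(x)=0$. By the Cauchy--Schwarz inequality $\psi((1-k)a)=\psi(a(1-k))=0$ for all $a$, so $\psi(a)=\psi(kak)$. The same argument gives $\varphi(a)=\varphi(kak)$. Let $f\in C_c(\mathcal G)$. The compact set $K=\operatorname{supp}f\setminus\mathcal I$ does not meet $\Gamma_x=I_x$, so the compact set $\{(r(\gamma),s(\gamma)):\gamma\in K\}$ does not contain $(x,x)$, and it is disjoint from $W\times W$ for some open neighborhood $W$ of $x$. Choose $k$ as above with support in $W$. By \eqref{eq:kfk} the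 support of $kfk$ lies in $\operatorname{supp}f\cap r^{-1}(W)\cap s^{-1}(W)$, which is disjoint from $K$, so $kfk\in C_c(\mathcal I)$. Hence $\psi(f)=\psi(kfk)=\varphi(kfk)=\varphi(f)$, and $\psi=\varphi$ by density.

For $a\in J$ we conclude that $E(a^*a)(x)=\psi(a^*a)=0$ for every $x\in X_0$. As $X_0$ is dense, $E(a^*a)=0$, and $a=0$ by (F1).
\end{proof}

\subsection{Proof of Theorem \ref{thm:criterion}}
Let $J'$ be the intersection of the kernels of all finite-dimensional representations of $A$.

\emph{$J\subseteq J'$.} Let $\rho$ be a finite-dimensional representation. Passing to the nondegenerate part does not change the kernel, so we may apply Proposition~\ref{prop:fd}. If $H=0$ there is nothing to prove; this is always the case when $P=\emptyset$. Fix an orbit $O\subseteq S$ and $y\in O$. By \eqref{eq:disint} the space $H_O=\bigoplus_{z\in O}H_z$ is invariant. Let $\pi(g)=\rho_g$ for $g\in\Gamma_y$, a unitary representation on $H_y$, and let $W:\bigoplus_{z\in O}H_y\to H_O$ be the unitary $\bigoplus_z\rho_{c_z}$. By \eqref{eq:disint}, the $(w,z)$ entry of $W^*\rho(f)W$ is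
\[
\sum_{\gamma\in\mathcal G_z^w}f(\gamma)\,\rho_{c_w}^{-1}\rho_\gamma\rho_{c_z}=\sum_{\gamma\in\mathcal G_z^w}f(\gamma)\,\pi(c_w^{-1}\gamma c_z).
\]
So $\rho|_{H_O}$ is equivalent to $(\mathrm{id}\otimes\pi)\circ\Phi_y$ on $C_c(\mathcal G)$, and by continuity on $A$. Since $\pi$ is trivial on $N_y$, this representation factors through $\bar\Phi_y$ and vanishes on $J$. Summing over the orbits in $S$ gives $J\subseteq\ker\rho$.

\emph{$J'\subseteq J$.} Let $y\in P$. The group $\Gamma_y/N_y$ is countable, amenable and MAP, so $C^*(\Gamma_y/N_y)$ is RFD by Lemma~\ref{lem:map-rfd}. If $a\in J'$, then $(\mathrm{id}\otimes\pi)(\bar\Phi_y(a))=0$ for every finite-dimensional representation $\pi$ of $C^*(\Gamma_y/N_y)$, because $O$ is finite. So every entry of $\bar\Phi_y(a)$ is zero.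

Thus $J=J'$, which gives (1)$\Leftrightarrow$(2). By \eqref{eq:kerker}, and since $P$ is a union of orbits, $J\cap C^*_r(\mathcal I)=\bigcap_{y\in P}\ker\Psi_y$. Hence (2) implies (3), and (3) implies (2) by Lemma~\ref{lem:ideal}. \qed

\begin{example}\label{ex:Ny}
For the groupoid of Theorem~\ref{thm:bundle}, $\mathcal I=\mathcal G$ and $P=X$. If $y_n=i$ for all large $n$, then $N_y=\{0,z_i\}$: it contains $z_i$ by Lemma~\ref{lem:heis}(b), and it lies in the kernels of the maps $\kappa$ of Section~\ref{sec:bundle} for all large $M$, which intersect in $\{0,z_i\}$. So the rule imposed in the model of Section~\ref{sub:model} is realized exactly at these points. No single $\Psi_y$ separates $u_{z_i}$ from $1$ for all $i$, yet condition (3) holds.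
\end{example}

\begin{remark}\label{rem:amenability}
Amenability was used to define $\Phi_y$ on the reduced algebra and to know that the canonical trace of $C^*(\Gamma_y/N_y)$ is faithful. It cannot be dropped. A free group $\Gamma$ of rank two embeds in $SO(3)$, so it is MAP and (i) holds. But if $\pi\ne0$ is a finite-dimensional unitary representation that extends to $C^*_r(\Gamma)$, then $\pi\otimes\bar\pi$ contains the trivial representation and is weakly contained in $\lambda\otimes\bar\pi$, a multiple of the regular representation $\lambda$; this would make $\Gamma$ amenable. So $C^*_r(\Gamma)$ has no nonzero finite-dimensional representation.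
\end{remark}

\section{Where the conjecture holds}\label{sec:positive}

Conditions (i) and (ii) make sense without compactness of $X$. To prove (i)$\Rightarrow$(ii) we compare the canonical trace of the target of $\Psi_y$ with $E(\cdot)(y)$. On a function $f$ they differ by the values of $f$ on $N_y\setminus\{y\}$, so it is enough that $N_y$ avoids the support of $f$ for densely many $y$, which may depend on $f$.

\begin{corollary}\label{cor:suff}
Let $\mathcal G$ be amenable. Then \textup{(i)} implies \textup{(ii)}. More generally, \textup{(ii)} follows from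
\begin{itemize}
\item[(b)] for every nonempty open $U\subseteq X$ and every compact $K\subseteq\mathcal I\setminus X$ there is $y\in U\cap P$ with $K\cap N_y=\emptyset$.
\end{itemize}
\end{corollary}

\begin{proof}
If (i) holds, take $y\in Y\cap U$; then $N_y=\{y\}\subseteq X$ does not meet $K$, so (b) holds.

Assume (b). We verify condition (3) of Theorem~\ref{thm:criterion}. Let $a\in C^*_r(\mathcal I)$ satisfy $\Psi_y(a)=0$ for all $y\in P$. Let $\varepsilon>0$ and choose $f\in C_c(\mathcal I)$ with $\|f-a^*a\|<\varepsilon$. The set $K=\operatorname{supp}f\setminus X$ is compact because $X$ is open. Let $y\in P$ with $K\cap N_y=\emptyset$. An element $\gamma\in N_y\setminus\{y\}$ is not a unit and not in $K$, so $f(\gamma)=0$. With $\tau$ the canonical trace,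
\[
\tau(\Psi_y(f))=\sum_{\gamma\in I_y\cap N_y}f(\gamma)=f(y).
\]
Since $\Psi_y(a^*a)=0$, we get $|f(y)|=|\tau(\Psi_y(f-a^*a))|\le\varepsilon$. By (b) such $y$ are dense, so $\|E(f)\|\le\varepsilon$ and $\|E(a^*a)\|\le2\varepsilon$. Hence $E(a^*a)=0$ and $a=0$.
\end{proof}

Condition (b) is still not necessary: in the groupoid of Theorem~\ref{thm:bundle} every $N_x$ meets the compact set $K=X\times\{z_1,z_2,z_3\}\subseteq\mathcal I\setminus X$.

Recall that the \emph{transformation groupoid} $X\rtimes\Gamma$ of an action of a countable discrete group $\Gamma$ on $X$ is $\Gamma\times X$ with $s(g,x)=x$, $r(g,x)=gx$ and $(h,gx)(g,x)=(hg,x)$. Its isotropy groups are the stabilizers.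

\begin{corollary}\label{cor:cases}
Let $\mathcal G$ be amenable.
\begin{itemize}
\item[($\alpha$)] If $C^*_r(\mathcal G)$ is RFD, then $P$ is dense in $X$.
\item[($\beta$)] If $\mathcal G$ is effective, that is $\mathcal I=X$, then $C^*_r(\mathcal G)$ is RFD if and only if $P$ is dense. No condition on isotropy is needed.
\item[($\gamma$)] If the isolated points of $X$ are dense, then \textup{(i)}$\Leftrightarrow$\textup{(ii)}.
\item[($\delta$)] If $\mathcal G=X\rtimes\Gamma$ is the transformation groupoid of a countable discrete group and $X\ne\emptyset$, then \textup{(i)} $\Leftrightarrow$ \textup{(ii)} $\Leftrightarrow$ \textup{[}$P$ is dense and $\Gamma$ is MAP\textup{]}.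
\end{itemize}
\end{corollary}

\begin{proof}
($\alpha$), ($\beta$) For $k\in C_0(X)\subseteq C^*_r(\mathcal I)$ we have $\Psi_y(k)=k(y)1$. So $C_0(X)\cap\bigcap_{y\in P}\ker\Psi_y$ consists of the functions that vanish on $P$, and it is zero if and only if $P$ is dense. By condition (3) of Theorem~\ref{thm:criterion} this gives ($\alpha$), and also ($\beta$), where $C^*_r(\mathcal I)=C_0(X)$.

($\gamma$) Assume (ii) and let $x$ be isolated. By ($\alpha$), $x\in P$. The fiber $s^{-1}(x)$ is open and discrete, so each $g\in\Gamma_x$ is an isolated point of $\mathcal G$ and $u_g=1_{\{g\}}\in C_c(\mathcal G)$. We have $u_gu_h=u_{gh}$ and $u_g^*=u_{g^{-1}}$, and $p=u_x$ is a projection. For $g\ne x$ there is a finite-dimensional representation $\rho$ with $\rho(u_g)\neq\rho(p)$. Since $u_h=pu_hp$, the operators $\rho(u_h)$ vanish on the kernel of $\rho(p)$ and form a unitary representation of $\Gamma_x$ on its range, which is nontrivial at $g$. So $\Gamma_x$ is MAP, and (i) holds with $Y$ the set of isolated points. The converse is Corollary~\ref{cor:suff}.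

($\delta$) Assume (ii). Then $P$ is dense by ($\alpha$). Let $e\neq g\in\Gamma$ and $0\ne k\in C_c(X)$, and let $k_g\in C_c(\mathcal G)$ be supported in $\{g\}\times X$ with $k_g(g,x)=k(x)$. Then $k_g\neq k$, so $\rho(k_g)\ne\rho(k)$ for some nondegenerate finite-dimensional $\rho$. With the notation of Proposition~\ref{prop:fd}, define $U_h$ on $H$ by $U_h\xi=\rho_{(h,y)}\xi$ for $\xi\in H_y$. As $h$ permutes $S$ and $\rho_{(h',hy)}\rho_{(h,y)}=\rho_{(h'h,y)}$, this is a unitary representation of $\Gamma$. By \eqref{eq:disint}, $\rho(k_g)\xi=k(y)U_g\xi=U_g\rho(k)\xi$ for $\xi\in H_y$. Hence $U_g\neq1$, and $\Gamma$ is MAP. Next, if $P$ is dense and $\Gamma$ is MAP, then the stabilizers are MAP as subgroups of $\Gamma$, and (i) holds with $Y=P$. Finally (i) implies (ii) by Corollary~\ref{cor:suff}.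
\end{proof}

Parts ($\gamma$) and ($\delta$) explain two features of Theorem~\ref{thm:bundle}. An isolated point has no neighbors to share the work with, so the isolated units of a counterexample cannot be dense. A trivial bundle $X\times\Gamma$ is a transformation groupoid, so a counterexample that is a bundle of groups cannot be trivial.

\section{Proof of Theorem \ref{thm:effective}}\label{sec:effective}

By Corollary~\ref{cor:cases}($\beta$) we need an amenable effective groupoid with dense periodic points, none of which has MAP isotropy. We start from a bundle of non-MAP groups $\Gamma_x$ on a common set $\Lambda$ and let $\Gamma_x$ act on $\Omega=\{0,1\}^\Lambda$ by shifts. This removes the interior of the isotropy, and the isotropy at a periodic point has finite index in $\Gamma_x$, so it is not MAP either. The difficulty is the density of periodic points. The bundle of Theorem~\ref{thm:bundle} does not work: if $\omega$ has a finite orbit under $\Gamma_x$, the permutation representation on the orbit is trivial on some $z_i$, so $\omega(z_i)=\omega(e)$, and the open set given by $\omega(e)=0$, $\omega(z_1)=\omega(z_2)=\omega(z_3)=1$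 contains no periodic point. We need the central elements that are lost to escape to infinity. So we use infinitely many $z_m$: in each fiber some $z_m$ is lost, but for each $M$ the elements $z_1,\dots,z_M$ survive in densely many fibers.

\subsection*{The groups}
Let $X=\{0,1\}^{\mathbb N}$, and for $m\ge1$ and $x\in X$ let
\[
R_m(x)=\{n\ge m:\ x_n=1\ \text{ or }\ x_m=\dots=x_n=0\}.
\]
For fixed $m,n$ the condition $n\in R_m(x)$ depends only on $x_1,\dots,x_n$. If $x$ has infinite support, $R_m(x)$ is infinite. If $x_j=0$ for all $j\ge m$, then $R_m(x)$ contains every $n\ge m$. If $x$ has finite support and $x_j=1$ for some $j\geq m$, then $n\in R_m(x)$ forces $x_n=1$ or $n<j$, so $R_m(x)$ is finite. Hence: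
\begin{itemize}
\item[(A)] for every $x$ some $R_m(x)$ is infinite (take $m=1$ if the support is infinite, and $m$ beyond the support otherwise);
\item[(B)] for every $M$ the set of $x$ with $R_1(x),\dots,R_M(x)$ finite is dense (it contains the finitely supported $x$ with $x_j=1$ for some $j\ge M$).
\end{itemize}
In the construction of Section~\ref{sub:heis} take $C=\bigoplus_{m\ge1}\mathbb F_2z_m$ and $T=\mathbb N\times\mathbb N$, and put $\zeta_x(m,n)=z_m$ if $n\in R_m(x)$ and $\zeta_x(m,n)=0$ otherwise. Let $\Gamma_x=\Gamma(\zeta_x)$. Property \eqref{eq:locconst} holds. By (A) and Lemma~\ref{lem:heis}(b), no $\Gamma_x$ is MAP. Let $C_L$ be the span of $z_1,\dots,z_L$ and $\Lambda_L=C_L\times V_{\{1,\dots,L\}^2}$. These finite sets increase to $\Lambda$, and they are subgroups of every $\Gamma_x$ by Lemma~\ref{lem:heis}(a).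

\subsection*{The groupoid}
Let $\Gamma_x$ act on $\Omega=\{0,1\}^\Lambda$ by $(g\cdot_x\omega)(h)=\omega(g^{-1}h)$, with operations in $\Gamma_x$. Let $\mathcal H=X\times\Lambda\times\Omega$ with $\Lambda$ discrete, unit space $X\times\{e\}\times\Omega\cong X\times\Omega$, and
\[
s(x,g,\omega)=(x,\omega),\quad r(x,g,\omega)=(x,g\cdot_x\omega),\quad (x,g,g'\cdot_x\omega)(x,g',\omega)=(x,gg',\omega).
\]
The inverse of $(x,g,\omega)$ is $(x,g^{-1},g\cdot_x\omega)$. By \eqref{eq:locconst}, for fixed $g,h$ the coordinate $(g\cdot_x\omega)(h)$ is locally constant in $(x,\omega)$, so $(x,\omega)\mapsto(x,g\cdot_x\omega)$ is a continuous bijection of the compact space $X\times\Omega$, hence a homeomorphism. It follows that the operations are continuous and that $r$ and $s$ map each open set $X\times\{g\}\times\Omega$ homeomorphically onto $X\times\Omega$. So $\mathcal H$ is a locally compact, Hausdorff, second-countable \'etale groupoid with compact unit space. It is the increasing union of the compact open subgroupoids $X\times\Lambda_L\times\Omega$, so it is amenable by Lemma~\ref{lem:union}.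

\subsection*{Effectiveness}
Let $g\neq e$. A neighborhood of $(x,g,\omega)$ contains all $(x,g,\omega')$ with $\omega'=\omega$ on some finite set $\Lambda'\subseteq\Lambda$. Choose $h\notin\Lambda'\cup g\Lambda'$, with products in $\Gamma_x$. Then $h$ and $g^{-1}h$ are distinct and lie outside $\Lambda'$, so there is $\omega'$ equal to $\omega$ on $\Lambda'$ with $\omega'(g^{-1}h)\ne\omega'(h)$. Then $g\cdot_x\omega'\neq\omega'$, so $(x,g,\omega')$ is not in the isotropy, and $(x,g,\omega)$ is not in its interior.

\subsection*{Periodic points are dense}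
A neighborhood of $(x,\omega)$ contains a set $U\times\{\omega':\omega'=\omega\text{ on }\Lambda_M\}$ with $U$ a neighborhood of $x$. By (B) there are $y\in U$ and $L\ge M$ with $R_1(y),\dots,R_M(y)\subseteq\{1,\dots,L\}$. Let $C_0$ be the span of the $z_m$ with $m>M$, and $T_0=\{1,\dots,M\}\times\{1,\dots,L\}$. If $(m,n)\notin T_0$, then either $m>M$ and $\zeta_y(m,n)\in\{0,z_m\}\subseteq C_0$, or $m\le M$ and $n>L$, so that $\zeta_y(m,n)=0$. Lemma~\ref{lem:heis}(c) gives a homomorphism $\kappa$ of $\Gamma_y$ onto a finite group $G$. It is injective on $\Lambda_M$, because $C_M\cap C_0=0$ and $\{1,\dots,M\}^2\subseteq T_0$. So there is $\theta:G\to\{0,1\}$ with $\theta\circ\kappa=\omega$ on $\Lambda_M$. Put $\omega'=\theta\circ\kappa$. For $g\in\ker\kappa$ we have $(g\cdot_y\omega')(h)=\theta(\kappa(g^{-1}h))=\omega'(h)$. Thus $\omega'$ is fixed by a subgroup of finite index, the orbit $\{y\}\times\Gamma_y\cdot_y\omega'$ is finite, and $(y,\omega')$ is a periodic point in the given neighborhood. By Corollary~\ref{cor:cases}($\beta$), $C^*_r(\mathcal H)$ is RFD.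

\subsection*{Isotropy at periodic points}
If $(x,\omega)$ is periodic, its isotropy group is the stabilizer $S$ of $\omega$, a subgroup of finite index in $\Gamma=\Gamma_x$. Suppose that $S$ is MAP, and let $e\neq g\in\Gamma$. If $g\notin S$, then $g$ acts nontrivially on $\ell^2(\Gamma/S)$, since $gS\neq S$. If $g\in S$, choose a finite-dimensional unitary representation $\pi$ of $S$ on $H$ with $\pi(g)\ne1$. The induced representation acts by $(g'\xi)(h)=\xi(g'^{-1}h)$ on the finite-dimensional space of functions $\xi:\Gamma\to H$ with $\xi(hs)=\pi(s)^{-1}\xi(h)$ for $s\in S$. Here $(g\xi)(e)=\xi(g^{-1})=\pi(g)\xi(e)$, and $\xi(e)$ can be any vector of $H$, so $g$ acts nontrivially. Hence $\Gamma_x$ is MAP, which is false. So $S$ is not MAP, and Theorem~\ref{thm:effective} is proved. \qed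

\begin{remark}
For an effective groupoid $\mathcal I\setminus X$ is empty, so condition (b) of Corollary~\ref{cor:suff} only says that $P$ is dense. Thus $\mathcal H$ satisfies (b) but not (i), while the groupoid of Theorem~\ref{thm:bundle} satisfies (ii) but not (b): neither of the implications (i)$\Rightarrow$(b)$\Rightarrow$(ii) can be reversed.
\end{remark}

\begin{thebibliography}{9}

\bibitem{SS}
Tatiana Shulman and Adam Skalski,
\emph{RFD property for groupoid C*-algebras of amenable groupoids and for crossed products by amenable actions},
arXiv:2305.12122 (2023).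

\end{thebibliography}
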